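# Alternating sums of inverse powers of positive definite matrices

## Positive numbers: a sum that factors under an integral

Take positive numbers $a_1,\dots,a_n$. Add their reciprocals, subtract the reciprocals of the sums of pairs, add back the reciprocals of the sums of triples, and so on. Is the result nonnegative? For $n=2$ it is $\frac1a+\frac1b-\frac1{a+b}$, which is positive since $\frac1{a+b}<\frac1a$. For larger $n$ the terms compete, and a proof is needed.

Write $[n]=\{1,\dots,n\}$ and, for $S\subseteq[n]$, put $a_S=\sum_{i\in S}a_i$.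

**Proposition 1.** Let $0<r\le 1$ and $a_1,\dots,a_n>0$. Then $\sum_{\emptyset\ne S\subseteq[n]}(-1)^{|S|+1}a_S^{-r}\ge 0$.

**Proof.** The Gamma integral gives $a^{-r}=\frac1{\Gamma(r)}\int_0^\infty t^{r-1}e^{-ta}\,dt$ for $a>0$. Put $e_j=e^{-ta_j}\in(0,1)$ for $t>0$. Then $e^{-ta_S}=\prod_{j\in S}e_j$, and expanding $\prod_j(1-e_j)$ gives
$$\sum_{S\neq\emptyset}(-1)^{|S|+1}\prod_{j\in S}e_j=1-\prod_{j=1}^n(1-e_j)\ \ge 0. \tag{1}$$
Multiply by $t^{r-1}/\Gamma(r)$ and integrate over $t\in(0,\infty)$. Each of the finitely many terms on the left converges separately, so the left side integrates to the alternating sum. $\blacksquare$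

The proof has two ingredients: $a\mapsto a^{-r}$ is a positive superposition of functions $e^{-ta}$, and these functions turn sums into products. Once there are products, the inclusion–exclusion signs are exactly those of $1-\prod(1-e_j)$.

Now replace the numbers by matrices. What changes?

## The matrix question and its answer

We fix the meaning of the two symbols that need one.

**Definition (Loewner order).** For symmetric (or Hermitian) matrices, $B\ge A$ means that $B-A$ is positive semidefinite, that is, $x^*(B-A)x\ge0$ for all vectors $x$. We write $B>A$ if $B-A$ is positive definite.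

This order is only partial. With $A=\begin{pmatrix}1&0\\0&2\end{pmatrix}$ and $B=\begin{pmatrix}2&1\\1&2\end{pmatrix}$ we get $B-A=\begin{pmatrix}1&1\\1&0\end{pmatrix}$, with determinant $-1$; so $B-A$ has one eigenvalue of each sign, and neither $A\le B$ nor $B\le A$.

**Definition (spectral calculus).** If $A=\sum_k a_k u_ku_k^*$ with $(u_k)$ an orthonormal basis of eigenvectors and $a_k>0$, then $A^{-r}=\sum_k a_k^{-r}u_ku_k^*$.

For the matrix $B$ above, the eigenvalues are $3$ and $1$, with eigenvectors $(1,1)$ and $(1,-1)$, so $B^{-r}=\frac{3^{-r}}2\begin{pmatrix}1&1\\1&1\end{pmatrix}+\frac12\begin{pmatrix}1&-1\\-1&1\end{pmatrix}$.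

Let $\operatorname{Sym}^{++}(N,\mathbb R)$ be the set of $N\times N$ real symmetric positive definite matrices. For $A_1,\dots,A_n$ in it, put $A_S=\sum_{i\in S}A_i$ and
$$S_k=\sum_{|S|=k}A_S^{-r}\quad(S_k=0\text{ if }k>n),\qquad D_r(A_1,\dots,A_n)=\sum_{k=1}^n(-1)^{k+1}S_k. \tag{2}$$

Constantin P. Niculescu and Suvrit Sra, in "The Hornich-Hlawka functional inequality for functions with positive differences", arXiv:2301.08342 (2023), state the conjecture that a noncommutative analogue of the Sendov–Zitikis theorem holds, namely that for all $n$, all $N$ and all $A_i\in\operatorname{Sym}^{++}(N,\mathbb R)$,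
$$D_1(A_1,\dots,A_n)\ge 0, \tag{3}$$
and more generally
$$D_r(A_1,\dots,A_n)\ge 0\qquad\text{for every }0<r<1. \tag{4}$$

The conjecture is false as stated, and one can say exactly when the inequalities hold.

**Theorem 2.** Let $0<r\le1$, $n\ge1$, $N\ge1$.

* **(a)** If $N\le2$, then $D_r(A_1,\dots,A_n)\ge0$ for all $n$ and all $A_i\in\operatorname{Sym}^{++}(N,\mathbb R)$.
* **(b)** If $N\ge3$, then $D_r(A_1,\dots,A_n)\ge0$ holds for all $A_1,\dots,A_n\in\operatorname{Sym}^{++}(N,\mathbb R)$ if and only if $n\le1+2^{1+r}$.

The same classification holds for complex Hermitian positive definite matrices.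

Let us unpack the condition $n-1\le 2^{1+r}$ for integers $n$ and $0<r\le 1$, where $2<2^{1+r}\le4$. For $N\ge3$:

* $n\le3$: true for all $r\in(0,1]$, since $2\le2^{1+r}$.
* $n=4$: true iff $3\le2^{1+r}$, that is, $r\ge\log_2(3/2)$.
* $n=5$: true iff $4\le2^{1+r}$, that is, $r=1$.
* $n\ge6$: false for every $r\in(0,1]$, since $5>4\ge2^{1+r}$.

So (3) holds for all matrices of a given size $N\ge3$ iff $n\le5$, and for each fixed $0<r<1$ inequality (4) already fails at $n=5$, with $3\times3$ matrices. The positive proofs below are written with $x^*$ and work verbatim for Hermitian matrices; the counterexamples are real, hence Hermitian.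

## Exponentials of matrices do not multiply

The sensible first attempt is to copy Proposition 1. The formula $A^{-r}=\frac1{\Gamma(r)}\int_0^\infty t^{r-1}e^{-tA}\,dt$ is still true: check it on each eigenvector. If the $A_i$ commute, they can be diagonalized simultaneously, and Proposition 1 applied to each diagonal entry gives $D_r\ge0$ for every $n$ and $N$.

Without commutation, the step that breaks is $e^{-t(A+B)}=e^{-tA}e^{-tB}$. For $t>0$ and symmetric $A,B$ this identity forces commutation. Indeed, its left side is symmetric, and a product of two symmetric matrices is symmetric only if they commute. So $e^{-tA}$ and $e^{-tB}$ commute. Since $A=-\frac1t\log e^{-tA}$ is a function of $e^{-tA}$, and likewise for $B$, so do $A$ and $B$.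

We therefore want another representation of $A^{-1}$ whose weight is multiplicative under addition of matrices. There is a *scalar* exponential with this property: for fixed $z$, the function $A\mapsto e^{-z^*Az}$ is multiplicative for all $A,B$, commuting or not. Its integral over $z$ is a determinant, and this is what settles $2\times2$ matrices.

First we need a formula for $A^{-r}$ with $0<r<1$ in terms of inverses.

**Lemma 3.** For $0<r<1$ and $A$ positive definite,
$$A^{-r}=\frac{\sin\pi r}{\pi}\int_0^\infty\lambda^{-r}(A+\lambda I)^{-1}\,d\lambda. \tag{5}$$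

**Proof.** For a number $t>0$, substitute $\lambda=tu$:
$$\int_0^\infty\frac{\lambda^{-r}}{t+\lambda}\,d\lambda=t^{-r}\int_0^\infty\frac{u^{-r}}{1+u}\,du=t^{-r}\,\frac{\pi}{\sin\pi r},$$
the last equality being the classical Beta integral. Apply this to each eigenvalue of $A$ in an orthonormal eigenbasis. $\blacksquare$

## Two-by-two matrices: a linear adjugate and a Gaussian weight

This section proves part (a).

**Step 1: split the inverse into a linear factor and a multiplicative one.** Recall that $A^{-1}=\operatorname{adj}(A)/\det A$. For $2\times2$ matrices,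
$$\operatorname{adj}\begin{pmatrix}a&b\\c&d\end{pmatrix}=\begin{pmatrix}d&-b\\-c&a\end{pmatrix},\qquad\text{so}\qquad\operatorname{adj}(A)=(\operatorname{tr}A)I-A .$$
Thus $\operatorname{adj}$ is *linear* in $A$. If $A$ has eigenvalues $a_1,a_2>0$, then $\operatorname{adj}(A)$ has eigenvalues $a_2,a_1$ on the same eigenvectors, so it is positive definite. Also $\operatorname{adj}(I)=I$, whence $\operatorname{adj}(A+\lambda I)=\operatorname{adj}(A)+\lambda I$.

For the determinant, use the Gaussian integral over $\mathbb C^N\cong\mathbb R^{2N}$ with Lebesgue measure: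
$$\frac1{\det A}=\pi^{-N}\int_{\mathbb C^N}e^{-z^*Az}\,dz. \tag{6}$$
To see this, write $A=U\operatorname{diag}(a_1,\dots,a_N)U^*$ with $U$ unitary and substitute $z=Uw$, which preserves Lebesgue measure. The integral becomes $\prod_k\int_{\mathbb C}e^{-a_k|w_k|^2}\,dw_k$, and in polar coordinates each factor is $2\pi\int_0^\infty\rho e^{-a_k\rho^2}\,d\rho=\pi/a_k$. Complex vectors are used even for real $A$, because the real Gaussian would give $(\det A)^{-1/2}$.

Combining the two for $N=2$, we get for every $\lambda\ge0$
$$(A+\lambda I)^{-1}=\pi^{-2}\int_{\mathbb C^2}\big(\operatorname{adj}(A)+\lambda I\big)e^{-\lambda|z|^2}e^{-z^*Az}\,dz. \tag{7}$$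

**Step 2: do the inclusion–exclusion inside the integral.** Fix $z\in\mathbb C^2$ and put $e_i=e^{-z^*A_iz}\in(0,1]$. Then $e^{-z^*A_Sz}=\prod_{j\in S}e_j$, and by linearity $\operatorname{adj}(A_S)=\sum_{i\in S}\operatorname{adj}(A_i)$. Exchange the sums over $S$ and over $i\in S$, writing $S=T\cup\{i\}$ with $i\notin T$; the sign is $(-1)^{|S|+1}=(-1)^{|T|+2}=(-1)^{|T|}$. Hence
$$\sum_{S\ne\emptyset}(-1)^{|S|+1}\operatorname{adj}(A_S)\prod_{j\in S}e_j=\sum_{i=1}^n\operatorname{adj}(A_i)\,e_i\sum_{T\subseteq[n]\setminus\{i\}}(-1)^{|T|}\prod_{j\in T}e_j=\sum_{i=1}^n\operatorname{adj}(A_i)\,e_i\prod_{j\ne i}(1-e_j). \tag{8}$$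
The part of (7) with $\lambda I$ is handled by the identity in (1), which holds for any numbers $e_j$.

**Step 3: read off positivity.** Apply (7) to each $A_S$, then insert (8) and (1):
$$\sum_{S\ne\emptyset}(-1)^{|S|+1}(A_S+\lambda I)^{-1}=\pi^{-2}\int_{\mathbb C^2}e^{-\lambda|z|^2}\Big[\sum_{i}\operatorname{adj}(A_i)\,e_i\prod_{j\ne i}(1-e_j)+\lambda\Big(1-\prod_j(1-e_j)\Big)I\Big]dz\ \ge\ 0. \tag{9}$$
All integrals converge, since the left side is a finite sum of convergent integrals (7). The bracket is positive semidefinite for each $z$, because each $\operatorname{adj}(A_i)$ is positive definite and $0<e_j\le1$. For $z\ne0$ all $e_j$ lie in $(0,1)$, so the bracket is even positive definite, and the sum in (9) is $>0$.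

**Step 4: conclude for every $r$.** The case $\lambda=0$ of (9) is $D_1\ge0$. For $0<r<1$, multiply (9) by $\frac{\sin\pi r}\pi\lambda^{-r}$ and integrate over $\lambda\in(0,\infty)$; by (5), the left side becomes $D_r$. This settles $N=2$. For $N=1$ use Proposition 1, or apply the case $N=2$ to the matrices $A_i\oplus A_i$, for which $D_r(A_1\oplus A_1,\dots,A_n\oplus A_n)=D_r(A_1,\dots,A_n)\,I_2$. This proves (a). $\blacksquare$

**Extension for $N=2$.** The same inequality holds for $2\times2$ matrices, for every $n$, when $A^{-r}$ is replaced by $f(A)$ with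
$$f(t)=\alpha+\int_{[0,\infty)}(t+\lambda)^{-1}\,d\nu(\lambda),$$
where $\alpha\ge0$ and $\nu\ge0$ is a measure for which the integral is finite for every $t>0$. Indeed, integrate (9) against $\nu$. The constant contributes $\alpha\sum_{S\ne\emptyset}(-1)^{|S|+1}I=\alpha I\ge0$, because $\sum_{S\neq\emptyset}(-1)^{|S|+1}=1-(1-1)^n=1$.

## Three-by-three matrices: cross terms with the wrong sign

Try the same for $N=3$ and $\lambda=0$. Formula (6) is available for every $N$. But the entries of $\operatorname{adj}(A)$ are now $2\times2$ minors, so $\operatorname{adj}$ is *quadratic*, and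
$$\operatorname{adj}(A+B)=\operatorname{adj}(A)+\operatorname{adj}(B)+A\sharp B$$
with $A\sharp B$ symmetric and bilinear in $(A,B)$.

To find its sign, start with rank-one matrices. The adjugate of a $3\times3$ matrix of rank at most one vanishes, since all its $2\times 2$ minors do. So $(aa^T)\sharp(bb^T)=\operatorname{adj}(aa^T+bb^T)$. If $a,b$ are linearly dependent, this is $0$. Otherwise $aa^T+bb^T$ has eigenvalue $0$ on the unit normal $u$ to the plane of $a,b$. Its adjugate is then $c\,uu^T$, where $c$ is the product of the two nonzero eigenvalues, which is the Gram determinant of $a,b$, that is, $|a\times b|^2$. In all cases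
$$(aa^T)\sharp(bb^T)=(a\times b)(a\times b)^T. \tag{10}$$
Real positive definite $A$ and $B$ are sums of rank-one matrices $aa^T$, $bb^T$ with $a$, $b$ running over scaled eigenbases. So $A\sharp B$ is a sum of matrices (10); it is positive semidefinite, and it is nonzero since $a\times b\ne0$ for some pair.

Repeat Step 2. The diagonal terms are as in (8). For a cross term, write $S=T\cup\{i,j\}$, with sign $(-1)^{|T|+3}=-(-1)^{|T|}$. The integrand is
$$\sum_i\operatorname{adj}(A_i)\,e_i\prod_{k\ne i}(1-e_k)\;-\;\sum_{i<j}(A_i\sharp A_j)\,e_ie_j\prod_{k\ne i,j}(1-e_k). \tag{11}$$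
The second sum carries a minus sign, and near $z=0$ it wins as soon as $n\ge2$. There $1-e_k$ is bounded above and below by positive multiples of $|z|^2$. So the trace of the first sum is at most a constant times $|z|^{2(n-1)}$, while the trace of the second is at least a positive constant times $|z|^{2(n-2)}$. Hence (11) has negative trace for small $z\ne0$, and pointwise positivity is lost.

This does not disprove anything, because only the integral matters. It does suggest where to look for trouble: pairs enter negatively, and the positive terms $\operatorname{adj}(A_i)$ are small when each $A_i$ is close to rank one. Before we look there, let us see what can be proved for general $N$.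

## Monotonicity and convexity: the range $n\le1+2^{1+r}$

This section proves the "if" half of (b); the argument works for every $N$.

Begin by hand. For $n=1$, $D_r=A_1^{-r}>0$. For $n=2$ one wants $(A+B)^{-r}\le A^{-r}+B^{-r}$, which follows if $X\mapsto X^{-r}$ is decreasing in the Loewner order, since $A+B\ge A$. For $n=3$, averaging $(A_i+A_j)^{-r}\le A_i^{-r}$ and $(A_i+A_j)^{-r}\le A_j^{-r}$ gives $(A_i+A_j)^{-r}\le\frac12(A_i^{-r}+A_j^{-r})$. Summing over the three pairs gives $S_2\le S_1$, so $D_r=S_1-S_2+S_3\ge0$. For $n=4$ the same averaging yields only $S_2\le\frac32S_1$: monotonicity alone stops here. The missing factor comes from convexity.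

**Lemma 4.** Let $0<r\le1$ and $f_r(A)=A^{-r}$ on positive definite matrices.

* **(M)** If $A\le B$ then $f_r(A)\ge f_r(B)$.
* **(C)** $f_r(A+B)\le2^{-r-1}\big(f_r(A)+f_r(B)\big)$.

**Proof.** First let $r=1$. Completing the square,
$$2\operatorname{Re}x^*y-y^*Ay=x^*A^{-1}x-(y-A^{-1}x)^*A(y-A^{-1}x),$$
so
$$x^*A^{-1}x=\sup_y\big(2\operatorname{Re}x^*y-y^*Ay\big). \tag{12}$$
For fixed $x,y$ the expression in the supremum is affine in $A$, and it does not increase when $A$ increases in the Loewner order. A supremum of such functions is nonincreasing and convex in $A$. As this holds for every $x$, the map $A\mapsto A^{-1}$ is decreasing and convex in the Loewner order; in particular $\left(\frac{A+B}2\right)^{-1}\le\frac12(A^{-1}+B^{-1})$.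

For $0<r<1$, each $A\mapsto(A+\lambda I)^{-1}$ is decreasing and convex by the case just done, and (5) writes $f_r$ as a positive superposition of these maps. So $f_r$ is decreasing, which is (M), and convex. Finally $f_r(cX)=c^{-r}f_r(X)$ for $c>0$, so
$$f_r(A+B)=2^{-r}f_r\!\left(\tfrac{A+B}2\right)\le2^{-r}\cdot\tfrac12\big(f_r(A)+f_r(B)\big),$$
which is (C). $\blacksquare$

**Proof of (b), "if".** Assume $n\le1+2^{1+r}$. Since $2^{1+r}\le4$, we have $n\le5$.

**Step 1: pairs against singles.** Sum (C) over all pairs. Each index lies in $n-1$ pairs, so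
$$S_2\le(n-1)2^{-r-1}S_1\le S_1 . \tag{13}$$
The last inequality is the hypothesis on $n$.

**Step 2: quadruples against triples.** If $n\le3$, then $S_4=0\le S_3$. Let $n=4$ or $5$. For $|S|=4$ and each of the four triples $T\subset S$ we have $A_S\ge A_T$, hence $f_r(A_S)\le f_r(A_T)$ by (M). Averaging, $f_r(A_S)\le\frac14\sum_{T\subset S,\,|T|=3}f_r(A_T)$. Each triple lies in $n-3$ sets of size four, so $S_4\le\frac{n-3}4S_3\le S_3$.

**Step 3: add up.** Since $n\le5$ and $S_5\ge0$,
$$D_r=(S_1-S_2)+(S_3-S_4)+S_5\ge0.\qquad\blacksquare$$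

The binding constraint is (13): $n$ singles against $\binom n2$ pairs, each pair of weight at most $2^{-r}$ relative to the average of its two singles. To violate the inequality beyond the threshold, we should make pairs attain this weight and make all larger sets negligible.

## Rank-one matrices almost in a plane

This section proves the "only if" half of (b). Take $A_i=v_iv_i^T+\varepsilon I$ with $\varepsilon$ tiny. Then $A_S^{-r}$ has size about $\varepsilon^{-r}$ on the directions killed by all $v_i$, $i\in S$, and stays bounded on the orthogonal complement. For two independent vectors in $\mathbb R^3$ there is one common orthogonal direction; for three independent vectors there is none. So singles and pairs are of order $\varepsilon^{-r}$, and larger sets are not. In $\mathbb R^2$, two independent vectors already leave nothing, so there pairs do no harm, as part (a) requires.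

We need a single test vector $x$ close to the common orthogonal direction of *every* pair. That forces the $v_i$ to be nearly in the plane $x^\perp$. They must not lie exactly in it. If all $v_i\perp x$ and $|x|=1$, then $A_Sx=|S|\varepsilon x$, and $\varepsilon^rx^TD_rx=\sum_{k}(-1)^{k+1}\binom nkk^{-r}$, which is nonnegative by Proposition 1 with all $a_i=1$. So we tilt the vectors out of the plane by a small amount $\delta$, so that any three are independent, and send $\varepsilon\to0$ *first*, with $\delta$ fixed.

**Proof of (b), "only if".** Assume $n-1>2^{1+r}$.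

**Step 1: reduce to $N=3$.** If $A_i\in\operatorname{Sym}^{++}(3,\mathbb R)$ and $N>3$, the matrices $A_i\oplus I_{N-3}$ have sums $A_S\oplus|S|I_{N-3}$, and powers are taken blockwise. So $D_r(A_1\oplus I_{N-3},\dots,A_n\oplus I_{N-3})$ is block diagonal with first block $D_r(A_1,\dots,A_n)$. If the latter is not positive semidefinite, neither is the former.

**Step 2: define the matrices.** Fix distinct reals $t_1,\dots,t_n$. For $\delta,\varepsilon>0$ put
$$v_i=(1,\,t_i,\,\delta t_i^2)^T,\qquad A_i=v_iv_i^T+\varepsilon I_3,\qquad x=e_3. \tag{14}$$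

**Step 3: let $\varepsilon\to0$ with $\delta$ fixed.** For $S\ne\emptyset$ let $M_S=\sum_{i\in S}v_iv_i^T$, so that $A_S=M_S+|S|\varepsilon I$. Since $u^TM_Su=\sum_{i\in S}(v_i^Tu)^2$, we have $\ker M_S=\bigcap_{i\in S}v_i^\perp$; let $P_S$ be the orthogonal projection onto it. The matrix $A_S$ has the eigenvectors of $M_S$, with eigenvalue $\mu+|S|\varepsilon$ in place of $\mu\ge0$. As $\varepsilon\to0$, the quantity $\varepsilon^r(\mu+|S|\varepsilon)^{-r}$ equals $|S|^{-r}$ if $\mu=0$ and tends to $0$ if $\mu>0$. Hence
$$\lim_{\varepsilon\to0}\varepsilon^r\,x^TA_S^{-r}x=|S|^{-r}|P_Sx|^2. \tag{15}$$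

**Step 4: compute $|P_Sx|^2$.**

* If $|S|\ge3$: the determinant of three of the $v_i$ is $\delta$ times a Vandermonde determinant in distinct $t$'s, so it is nonzero. Any three $v_i$ span $\mathbb R^3$, and $P_S=0$.
* If $|S|=1$: $|P_Sx|^2\le|x|^2=1$.
* If $S=\{i,j\}$: $v_i,v_j$ are independent and $\ker M_S$ is spanned by
$$v_i\times v_j=\big(\delta t_it_j(t_j-t_i),\,\delta(t_i^2-t_j^2),\,t_j-t_i\big)^T=(t_j-t_i)\big(\delta t_it_j,\,-\delta(t_i+t_j),\,1\big)^T .$$
Projecting $e_3$ onto this line gives
$$|P_Sx|^2=\frac1{1+\delta^2q_{ij}},\qquad q_{ij}=t_i^2t_j^2+(t_i+t_j)^2. \tag{16}$$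

**Step 5: let $\delta\to0$.** Singles enter $D_r$ with a plus sign and pairs with a minus sign, so by (15) and (16)
$$\lim_{\varepsilon\to0}\varepsilon^r\,x^TD_r(A_1,\dots,A_n)x\ \le\ n-2^{-r}\sum_{i<j}\frac1{1+\delta^2q_{ij}}. \tag{17}$$
As $\delta\to0$ the right side tends to
$$n-2^{-r}\binom n2=n\left(1-\frac{n-1}{2^{1+r}}\right)<0 .$$
Fix $\delta$ so small that the right side of (17) is negative, and then $\varepsilon$ so small that $\varepsilon^rx^TD_rx<0$. Then $x^TD_rx<0$, so $D_r\not\ge0$. This completes the proof of Theorem 2. $\blacksquare$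

For $n=5$ the limiting value is $5(1-2^{1-r})$, which is negative exactly for $r<1$; for $n=6$ and $r=1$ it is $6-\frac{15}2=-\frac32$.

## Six explicit matrices for which $D_1\not\ge0$

In this section we turn the limits into numbers for $r=1$, $N=3$, $n=6$. In (14) take
$$(t_1,\dots,t_6)=(-2,-1,0,1,2,3),\qquad\delta=\tfrac1{25},\qquad\varepsilon=10^{-5}.$$
We bound $x^TD_1x$ from above, one group of terms at a time. Positive terms (odd $|S|$) need upper bounds, and pairs need a lower bound. Sets of size $4$ and $6$ contribute negative amounts and can be dropped.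

**Singles.** Since $A_i\ge\varepsilon I$, (M) gives $x^TA_i^{-1}x\le1/\varepsilon$. The total is at most $6/\varepsilon$.

**Pairs.** Let $w$ be a unit vector in $\ker M_{\{i,j\}}$. Then $A_{\{i,j\}}w=2\varepsilon w$, and dropping the other two nonnegative terms of the spectral decomposition gives
$$x^TA_{\{i,j\}}^{-1}x\ge\frac{(x^Tw)^2}{2\varepsilon}=\frac1{2\varepsilon(1+\delta^2q_{ij})} .$$
Here $q_{ij}\le61$: we have $|t_it_j|\le6$ and $|t_i+t_j|\le5$ for distinct indices, so $q_{ij}\le36+25$. Thus $1+\delta^2q_{ij}\le1+\frac{61}{625}=\frac{686}{625}$, and the $15$ pairs sum to at least $\frac{15}{2\varepsilon}\cdot\frac{625}{686}\ge\frac{6.83}\varepsilon$.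

**Triples.** For a triple $T$, $A_T\ge M_T$ and $M_T$ is invertible, so $x^TA_T^{-1}x\le x^TM_T^{-1}x$ by (M). Let $V$ be the $3\times3$ matrix with columns $v_i$, $i\in T$. Then $M_T=VV^T$ and $x^TM_T^{-1}x=|V^{-1}x|^2=|y|^2$, where $x=\sum_{i\in T}y_iv_i$. Written out, this says
$$\sum_{i\in T} y_i=0,\qquad\sum_{i\in T} y_it_i=0,\qquad\delta\sum_{i\in T} y_it_i^2=1 .$$
The solution is $y_i=\delta^{-1}\prod_{j\in T,\,j\ne i}(t_i-t_j)^{-1}$. To check it, recall Lagrange interpolation at the three nodes: $p(t)=\sum_ip(t_i)\prod_{j\ne i}\frac{t-t_j}{t_i-t_j}$ for polynomials $p$ of degree at most $2$. Comparing coefficients of $t^2$ for $p=1,t,t^2$ shows that $\sum_i p(t_i)\prod_{j\ne i}(t_i-t_j)^{-1}$ is $0,0,1$ respectively. If the consecutive gaps of the nodes are $g,h\ge1$, then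
$$|y|^2=\delta^{-2}\left(\frac1{g^2(g+h)^2}+\frac1{g^2h^2}+\frac1{h^2(g+h)^2}\right)\le\delta^{-2}\left(\tfrac14+1+\tfrac14\right)=1.5\,\delta^{-2}.$$
The $20$ triples contribute at most $30\,\delta^{-2}$.

**Five-element sets.** Each of the $6$ such sets $S$ contains a triple $T$, and $A_S\ge A_T$. By (M) it contributes at most $1.5\,\delta^{-2}$, in total at most $9\,\delta^{-2}$.

**Total.** With $\delta^{-2}=625$ and $1/\varepsilon=10^5$,
$$x^TD_1x\le\frac{6-6.83}{\varepsilon}+39\cdot625=-83000+24375=-58625<0 .$$
So (3) fails for these six $3\times3$ matrices. Here $\varepsilon=10^{-5}$ is much smaller than $\delta^2=1/625$, as the order of limits in the previous section demands: the pair terms gain a multiple of $1/\varepsilon$, and the triples cost only a multiple of $1/\delta^2$.
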